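\title{Wakimoto modules of Whittaker type for $\widehat{\mathfrak{sl}}_2$ and induced modules}

\begin{abstract}
Through the Wakimoto realization, the tensor product of a Whittaker module for the Weyl vertex algebra and a Whittaker module for the Heisenberg vertex algebra becomes a module $X$ for the affine Lie algebra $\widehat{\mathfrak{sl}}_2$. Its generating vector $w$ is an eigenvector of a subalgebra $\mathcal P_{q,r}$, and one may ask whether, at noncritical level, the module induced from the resulting character is irreducible and isomorphic to $X$. We show that for all data and all levels it is reducible and not isomorphic to $X$. We also decide which modules induced from characters of the subalgebras $\mathcal P_{q,r}$ are irreducible, when $X$ is irreducible at noncritical level, and when $X$ is induced from the full stabilizer of the line $\mathbb Cw$.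
\end{abstract}

\section{Introduction}

\subsection{Wakimoto modules of Whittaker type}

Let $\mathfrak g=\mathfrak{sl}_2$ with basis $e,h,f$, brackets $[h,e]=2e$, $[h,f]=-2f$, $[e,f]=h$, and invariant form $(e|f)=1$, $(h|h)=2$. The affine Lie algebra $\widehat{\mathfrak g}=\mathfrak g\otimes\mathbb C[t,t^{-1}]\oplus\mathbb CK$ has central element $K$ and, with $x(n)=x\otimes t^n$, the bracket
\[
[x(m),y(n)]=[x,y](m+n)+m\,\delta_{m+n,0}\,(x|y)K .
\]
A module has \emph{level} $k\in\mathbb C$ if $K$ acts as $k$, and it is \emph{smooth} if every vector is killed by $x(n)$ for all $x\in\mathfrak g$ and $n\gg0$. Smooth modules of level $k$ are the same as weak modules for the universal affine vertex algebra $V^k(\mathfrak{sl}_2)$, so irreducibility and isomorphism may be tested over $\widehat{\mathfrak g}$. We put $\kappa=k+2$; the level $k=-2$ is called \emph{critical}.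

Let $W$ be the Weyl vertex algebra and $\pi^{\kappa}$ the Heisenberg vertex algebra, generated respectively by $a(z),a^*(z)$ and by $b(z)$, where
\[
a(z)=\sum_n a(n)z^{-n-1},\qquad a^*(z)=\sum_n a^*(n)z^{-n},\qquad b(z)=\sum_n b(n)z^{-n-1},
\]
\[
[a(n),a^*(m)]=\delta_{n+m,0},\qquad [b(m),b(n)]=2\kappa m\,\delta_{m+n,0},
\]
and all other brackets of modes vanish. The \emph{creation operators} are $a(-i)$ and $b(-i)$ with $i\ge1$ and $a^*(-i)$ with $i\ge0$; the remaining modes are the \emph{annihilation operators}. Creation operators commute with one another, and so do annihilation operators. The normal ordering ${:}\ {:}$ moves creation operators to the left of annihilation operators. The Frenkel--Feigin homomorphism $V^k(\mathfrak{sl}_2)\to W\otimes\pi^{\kappa}$ is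
\begin{equation}\label{eq:wak}
\begin{gathered}
e(z)\mapsto a(z),\qquad h(z)\mapsto-2\,{:}a^*(z)a(z){:}+b(z),\\
f(z)\mapsto-{:}a^*(z)^2a(z){:}+k\,\partial_za^*(z)+a^*(z)b(z),
\end{gathered}
\end{equation}
where $x(z)=\sum_nx(n)z^{-n-1}$ for $x\in\mathfrak g$. It makes every $W\otimes\pi^\kappa$-module a smooth $\widehat{\mathfrak g}$-module of level $k$. In modes, $e(n)=a(n)$ and
\begin{equation}\label{eq:modes}
\begin{aligned}
h(m)&=-2\sum_{i+l=m}{:}a^*(i)a(l){:}+b(m),\\
f(p)&=-\sum_{i+j+l=p}{:}a^*(i)a^*(j)a(l){:}-kp\,a^*(p)+\sum_{i+n=p}a^*(i)b(n).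
\end{aligned}
\end{equation}

Fix integers $N\ge0$, $M\ge1$, $P\ge0$ and complex sequences $\boldsymbol\lambda=(\lambda_i)_{i\ge0}$, $\boldsymbol\mu=(\mu_j)_{j\ge1}$, $\boldsymbol\eta=(\eta_n)_{n\ge0}$ whose last nonzero terms are $\lambda_N$, $\mu_M$, $\eta_P$. We call these \emph{the data}, and we set $\mu_n=0$ for $n\le0$ and $\lambda_n=\eta_n=0$ for $n<0$. Let $M_1(\boldsymbol\lambda,\boldsymbol\mu)$ be the universal $W$-module generated by a vector on which $a(i)$ acts as $\lambda_i$ for $i\ge0$ and $a^*(j)$ acts as $\mu_j$ for $j\ge1$. Let $N_1(\boldsymbol\eta)$ be the universal $\pi^\kappa$-module generated by a vector on which $b(n)$ acts as $\eta_n$ for $n\ge0$. (These definitions make sense for any finitely supported sequences.) Our object of study is the $\widehat{\mathfrak g}$-module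
\[
X=M_1(\boldsymbol\lambda,\boldsymbol\mu)\otimes N_1(\boldsymbol\eta),
\]
with $w$ the tensor product of the two generating vectors. The monomials in the creation operators, applied to $w$, form a basis of $X$.

\subsection{The question}

Which modes of $\widehat{\mathfrak g}$ have $w$ as an eigenvector? The annihilation operators $a(l)$, $a^*(j)$, $b(n)$ act on $w$ by scalars, which vanish for $l>N$, $j>M$, $n>P$. So a monomial in \eqref{eq:modes} that contains a creation operator and does not kill $w$ has bounded total index. In $h(m)$ the bound is $N$ if $a^*(i)$ creates and $M-1$ if $a(l)$ creates. In the cubic part of $f(p)$ it is $M+N$ if one $a^*$ creates, $2M-1$ if $a(l)$ creates, and smaller if more factors create; in the last sum of $f(p)$ it is $P$ or $M-1$. Therefore, with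
\begin{equation}\label{eq:qr}
q=\max\{M,N+1\},\qquad r=\max\{M+N+1,\,2M,\,P+1\},
\end{equation}
the vector $w$ is an eigenvector of $e(n)$, $h(m)$, $f(p)$ for $n\ge0$, $m\ge q$, $p\ge r$.

For any integers $r\ge q\ge1$ the space
\[
\mathcal P_{q,r}=\operatorname{span}\{K,\ e(n),\ h(m),\ f(p)\ :\ n\ge0,\ m\ge q,\ p\ge r\}
\]
is a Lie subalgebra; the inequality $r\ge q$ makes $[e(n),f(p)]=h(n+p)$ lie in it. For a character $\psi$ of $\mathcal P_{q,r}$ (a Lie algebra homomorphism to $\mathbb C$) with $\psi(K)=k$, let $\mathbb Cv$ be the line with $xv=\psi(x)v$, and let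
\[
\widehat R(\psi)=\operatorname{Ind}_{\mathcal P_{q,r}}^{\widehat{\mathfrak g}}\mathbb Cv=U(\widehat{\mathfrak g})\otimes_{U(\mathcal P_{q,r})}\mathbb Cv
\]
be the \emph{standard generalized Whittaker module}. It is smooth, because $v$ is killed by all modes of index at least $q+r$ (see \eqref{eq:V} below) and the vectors killed by all large modes form a submodule.

The numbers \eqref{eq:qr} satisfy $r\ge M+N+1\ge q\ge1$ and $r\ge2$. The action on $w$ gives the \emph{character attached to the data}, $xw=\psi(x)w$. By \eqref{eq:modes}, $\psi(K)=k$, $\psi(e(n))=\lambda_n$, and for $m\ge q$, $p\ge r$,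
\begin{align*}
\psi(h(m))&=-2\sum_{l+j=m}\lambda_l\mu_j+\eta_m,\\
\psi(f(p))&=-\sum_{i+j+l=p}\mu_i\mu_j\lambda_l+\sum_{j+n=p}\mu_j\eta_n-kp\,\mu_p .
\end{align*}
There is a canonical homomorphism $\widehat R(\psi)\to X$, $v\mapsto w$. The following question comes from \cite{AP}.

\begin{quote}
\textbf{Question.} Let $k\ne-2$ and let $\psi$ be the character attached to the data. Is $\widehat R(\psi)$ an irreducible $V^k(\mathfrak{sl}_2)$-module, isomorphic to $X$?
\end{quote}

There are reasons to guess that the answer is yes. Both modules are built freely on three families of operators: $e(n),h(m),f(p)$ with $n<0$, $m<q$, $p<r$ on one side, the creation operators on the other. When $\boldsymbol\lambda=\boldsymbol\mu=0$ and $\eta_n=0$ for $n\ge1$, this match is exact: $w$ is a highest weight vector, and $a(-n),b(-n),a^*(-n)$ have the same degrees and $h(0)$-weights as the elements $e(-n),h(-n),f(-n)$ that freely generate the Verma module. For $k\neq-2$ the space $X$ is irreducible over $W\otimes\pi^\kappa$. Finally, for $q=r=1$,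 $k\ne-2$ and $\psi(e(0))\psi(f(1))\ne0$, the module $\widehat R(\psi)$ is irreducible \cite{ALZ}.

The bounds \eqref{eq:qr}, however, control each monomial of each mode separately. They do not see cancellations between different modes, and the smallest case already has one.

\begin{example}\label{ex:small}
Let $N=P=0$, $M=1$, and write $\lambda=\lambda_0$, $\mu=\mu_1$, $\eta=\eta_0$. Then $q=1$ and $r=2$. A monomial of \eqref{eq:modes} survives on $w$ only if its factors $a^*(i),a(l),b(n)$ have $i\le1$, $l\le0$, $n\le0$. In the cubic part of $f(1)$ this leaves $(i,j,l)=(1,0,0),(0,1,0),(1,1,-1)$, and we find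
\begin{align*}
f(1)w&=-2\lambda\mu\,a^*(0)w-\mu^2a(-1)w-k\mu\,w+\mu\eta\,w,\\
h(0)w&=-2\lambda\,a^*(0)w-2\mu\,a(-1)w+\eta\,w,\qquad e(-1)w=a(-1)w .
\end{align*}
Hence $\bigl(f(1)-\mu h(0)-\mu^2e(-1)+k\mu\bigr)w=0$ in $X$. In $\widehat R(\psi)$ the vectors $f(1)v$, $h(0)v$, $e(-1)v$, $v$ are linearly independent by the Poincar\'e--Birkhoff--Witt theorem. So the canonical map is nonzero and has a nonzero kernel, and $\widehat R(\psi)$ is reducible.
\end{example}

\subsection{Results}

The answer to the question is negative for every choice of the data.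

\begin{theorem}\label{thm:answer}
For all data and all $k\in\mathbb C$, with $\psi$ the character attached to the data:
\begin{enumerate}
\item[(a)] $\widehat R(\psi)$ is reducible;
\item[(b)] $\widehat R(\psi)$ is not isomorphic to $X$.
\end{enumerate}
\end{theorem}

Part (a) has nothing to do with the Wakimoto realization. Since $r\ge2$ in \eqref{eq:qr}, it is a special case of the following theorem.

\begin{theorem}\label{thm:standard}
Let $r\ge q\ge1$ and let $\psi$ be any character of $\mathcal P_{q,r}$ with $\psi(K)=k$. If $(q,r)\ne(1,1)$, then $\widehat R(\psi)$ is reducible. If $q=r=1$, then $\widehat R(\psi)$ is irreducible if and only if $k\ne-2$ and $\psi(e(0))\psi(f(1))\ne0$.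
\end{theorem}

Two parts of the expected picture remain to be examined: whether $X$ itself is irreducible, and whether it is induced from a character of a larger subalgebra.

\begin{theorem}\label{thm:irr}
Let $k\ne-2$. Then $X$ is an irreducible $V^k(\mathfrak{sl}_2)$-module if and only if either
\begin{itemize}
\item $P\ge1$, or
\item $P=0$ and $\eta_0+1+(k+2)N\ne\pm\bigl(m-n(k+2)\bigr)$ for all integers $m,n\ge1$.
\end{itemize}
In that case $X$ is a simple proper quotient of $\widehat R(\psi)$. For $P=0$ and $\eta_0=-(N+1)(k+2)\ne0$ the module $X$ is reducible.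
\end{theorem}

Let $\mathfrak s=\{x\in\widehat{\mathfrak g}:xw\in\mathbb Cw\}$. If $x,y\in\mathfrak s$ then $[x,y]w=0$, so $\mathfrak s$ is a Lie subalgebra and $xw=\chi(x)w$ defines a character $\chi$ of it. It is the largest subalgebra from which one can hope to induce $X$ with generator $w$.

\begin{theorem}\label{thm:stab}
For every $k$, the canonical map $\operatorname{Ind}_{\mathfrak s}^{\widehat{\mathfrak g}}\mathbb C_\chi\to X$ is an isomorphism if and only if $P\ge2N+1$. If $P\le2N$, then $\operatorname{Ind}_{\mathfrak s}^{\widehat{\mathfrak g}}\mathbb C_\chi$ is reducible. Hence for $k\ne-2$ the module $\operatorname{Ind}_{\mathfrak s}^{\widehat{\mathfrak g}}\mathbb C_\chi$ is irreducible if and only if $P\ge2N+1$, and then it is isomorphic to $X$.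
\end{theorem}

Theorem~\ref{thm:standard} is proved in Section~\ref{sec:standard}. Section~\ref{sec:twist} removes the parameter $\boldsymbol\mu$ by an automorphism of $\widehat{\mathfrak g}$ and proves Theorem~\ref{thm:answer}(b). Sections~\ref{sec:irr} and~\ref{sec:stab} prove Theorems~\ref{thm:irr} and~\ref{thm:stab}.

\section{A second Whittaker vector in $\widehat R(\psi)$}\label{sec:standard}

\subsection{Two general facts}

Let $\mathfrak p\subset\widehat{\mathfrak g}$ be a subalgebra with a one-dimensional module $\mathbb Cv$. By the Poincar\'e--Birkhoff--Witt theorem, if $(y_i)$ is a totally ordered basis of a complement of $\mathfrak p$, then the ordered monomials in the $y_i$, applied to $v$, form a basis of $\operatorname{Ind}_{\mathfrak p}^{\widehat{\mathfrak g}}\mathbb Cv$. Any $y\notin\mathfrak p$ belongs to such a basis, and $\mathbb Cv+\widehat{\mathfrak g}v$ is spanned by $v$ and the $y_iv$. Therefore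
\begin{equation}\label{eq:pbw}
y\notin\mathfrak p\ \Longrightarrow\ v,\,yv,\,y^2v,\dots\ \text{are linearly independent, and}\ y^2v\notin\mathbb Cv+\widehat{\mathfrak g}v .
\end{equation}

\begin{lemma}\label{lem:schur}
Let $V$ be a simple module of countable dimension over a complex associative algebra. Then every endomorphism of $V$ is a scalar.
\end{lemma}

\begin{proof}
The endomorphisms form a division algebra $\mathcal D$, and $\phi\mapsto\phi(u)$ embeds $\mathcal D$ in $V$ for any $u\ne0$; so $\mathcal D$ has countable dimension. If $\phi\in\mathcal D$ were transcendental over $\mathbb C$, the uncountably many elements $(\phi-\alpha)^{-1}$, $\alpha\in\mathbb C$, would be linearly independent. So $\prod_i(\phi-\alpha_i)=0$ for some $\alpha_i\in\mathbb C$, and one factor vanishes.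
\end{proof}

\begin{lemma}\label{lem:whit}
Suppose that $u\in U(\widehat{\mathfrak g})$ satisfies $uv\notin\mathbb Cv$ and $[x,u]v=0$ for all $x\in\mathcal P_{q,r}$. Then $\widehat R(\psi)$ is reducible.
\end{lemma}

\begin{proof}
We have $x\,uv=u\,xv=\psi(x)uv$ for $x\in\mathcal P_{q,r}$. By the universal property of induction, $v\mapsto uv$ extends to an endomorphism of $\widehat R(\psi)$, and it is not a scalar. Since $\widehat R(\psi)$ has countable dimension, Lemma~\ref{lem:schur} applies.
\end{proof}

\subsection{Proof of Theorem~\ref{thm:standard}}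

A character vanishes on brackets. From $[h(q),e(n-q)]=2e(n)$, $[e(0),f(n)]=h(n)$ and $[h(q),f(n-q)]=-2f(n)$ we get
\begin{equation}\label{eq:V}
\psi(e(n))=0\ \ (n\ge q),\qquad\psi(h(n))=0\ \ (n\ge r),\qquad\psi(f(n))=0\ \ (n\ge q+r).
\end{equation}
We build $u$ from the three modes just outside $\mathcal P_{q,r}$, namely $e(-1)$, $h(q-1)$, $f(r-1)$. For $n\ge0$, $m\ge q$, $p\ge r$ their brackets $[x,y]$ with the basis of $\mathcal P_{q,r}$ are:
\begin{equation}\label{eq:table}
\begin{array}{c|ccc}
x\ \backslash\ y& e(-1)&h(q-1)&f(r-1)\\ \hline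
e(n)&0&-2e(n+q-1)&h(n+r-1)\\
h(m)&2e(m-1)&0&-2f(m+r-1)\\
f(p)&-h(p-1)+\delta_{p,1}K&2f(p+q-1)&0
\end{array}
\end{equation}
Put $\xi_e=\psi(e(q-1))$ and $\xi_f=\psi(f(q+r-1))$; by \eqref{eq:V} these are the last values of $\psi$ on $e$- and $f$-modes that can be nonzero.

\medskip\noindent\emph{The case $r>q$.} Here $r\ge2$, so the central term in \eqref{eq:table} is absent, and $r-1\ge q$, so every entry lies in $\mathcal P_{q,r}$ and acts on $v$ by its $\psi$-value. Put $\xi_h=\psi(h(r-1))$. By \eqref{eq:V}, all entries of the rows with $n\ge1$, $m>q$ or $p>r$ have $\psi$-value $0$. The rows $e(0)$, $h(q)$, $f(r)$ give the matrix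
\[
\begin{pmatrix}0&-2\xi_e&\xi_h\\ 2\xi_e&0&-2\xi_f\\ -\xi_h&2\xi_f&0\end{pmatrix}.
\]
This is the matrix of the form $(x,y)\mapsto\xi([x,y])$ on $\mathfrak{sl}_2$, where $\xi$ is the functional with values $\xi_e,\xi_h,\xi_f$ on $e,h,f$. It is skew-symmetric of odd size, hence singular. A nonzero vector of its kernel gives an element $u\ne0$ of $\operatorname{span}\{e(-1),h(q-1),f(r-1)\}$ with $[x,u]v=0$ for all $x\in\mathcal P_{q,r}$, and $uv\notin\mathbb Cv$ by \eqref{eq:pbw}. Lemma~\ref{lem:whit} applies. Explicitly, if $\xi\ne0$, then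
\begin{equation}\label{eq:u1}
u=\xi_e\,f(r-1)+\tfrac12\xi_h\,h(q-1)+\xi_f\,e(-1).
\end{equation}
In Example~\ref{ex:small}, $(\xi_e,\xi_h,\xi_f)=(\lambda,-2\lambda\mu,-\lambda\mu^2)$ and $u=\lambda\bigl(f(1)-\mu h(0)-\mu^2e(-1)\bigr)$, which is the relation found there.

\medskip\noindent\emph{The case $r=q$.} Now $H=h(q-1)$ is not in $\mathcal P_{q,q}$, and the entries $h(r-1)$ of \eqref{eq:table} act on $v$ as the operator $H$ rather than as a number $\xi_h$. The coefficients in \eqref{eq:u1} are the partial derivatives of the Casimir polynomial $\xi_e\xi_f+\frac14\xi_h^2$. This suggests keeping the quadratic term as it is and allowing a linear correction for the ordering: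
\[
u=\xi_e\,f(q-1)+\tfrac14H^2+\theta H+\xi_f\,e(-1),\qquad\theta\in\mathbb C .
\]
By \eqref{eq:pbw}, $uv\notin\mathbb Cv$. For any $x$ we have $[x,H^2]=2H[x,H]+[[x,H],H]$, so \eqref{eq:table} gives
\begin{align*}
[e(n),u]&=\xi_eh(n+q-1)-He(n+q-1)+e(n+2q-2)-2\theta\,e(n+q-1),\\
[h(m),u]&=-2\xi_ef(m+q-1)+2\xi_fe(m-1),\\
[f(p),u]&=Hf(p+q-1)+f(p+2q-2)+2\theta f(p+q-1)-\xi_fh(p-1)+\delta_{p,1}\xi_fK .
\end{align*}
If $n\ge1$, $m>q$, $p>q$, then the $e$- and $h$-modes standing rightmost in these terms have index at least $q$ and the $f$-modes have index at least $2q$, so each term kills $v$ by \eqref{eq:V}. For $n=0$ and $p=q$ the terms $\pm\xi_eHv$ and $\pm\xi_fHv$ cancel, and for $m=q$ we get $-2\xi_e\xi_f+2\xi_f\xi_e=0$. What remains is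
\begin{align*}
[e(0),u]v&=\bigl(\psi(e(2q-2))-2\theta\xi_e\bigr)v,\\
[f(q),u]v&=\bigl(\psi(f(3q-2))+2\theta\xi_f+\delta_{q,1}k\,\xi_f\bigr)v .
\end{align*}
If $q\ge2$, then $2q-2\ge q$ and $3q-2\ge2q$, so both expressions vanish for $\theta=0$, and $\widehat R(\psi)$ is reducible.

If $q=1$, then $\xi_e=\psi(e(0))$, $\xi_f=\psi(f(1))$, and the two conditions become
\[
\xi_e(1-2\theta)=0,\qquad\xi_f(1+2\theta+k)=0 .
\]
They hold for $\theta=\frac12$ if $\xi_f=0$ or $k=-2$, and for $\theta=-\frac{k+1}2$ if $\xi_e=0$. In these three cases $\widehat R(\psi)$ is reducible. In the remaining case, $k\ne-2$ and $\xi_e\xi_f\ne0$, there is no solution. Here $\mathcal P_{1,1}=\mathfrak n_+\oplus\mathbb CK$, where $\mathfrak n_+$ is the positive nilpotent subalgebra generated by $e(0)$ and $f(1)$, and $\widehat R(\psi)$ is a universal nondegenerate Whittaker module of noncritical level. Such modules are irreducible by the theorem of Adamovi\'c, L\"u and Zhao \cite{ALZ}. This proves Theorem~\ref{thm:standard}, and with it Theorem~\ref{thm:answer}(a).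

\section{Removing $\boldsymbol\mu$, and locally finite elements}\label{sec:twist}

\subsection{The twist}

Translating $a^*(z)$ by a scalar series preserves the Weyl relations. On the side of $\widehat{\mathfrak g}$ this is an automorphism. Let $E=\sum_{j=1}^M\mu_je(-j)$. Since $(\operatorname{ad}E)^3=0$, the map $\sigma=\exp(\operatorname{ad}E)$ is an automorphism of $\widehat{\mathfrak g}$. It fixes $K$ and all $e(n)$. From $[e(-j),h(n)]=-2e(n-j)$ and $[e(-j),f(n)]=h(n-j)-j\delta_{n,j}K$ we obtain
\begin{equation}\label{eq:sigma}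
\begin{aligned}
\sigma(h(n))&=h(n)-2\sum_j\mu_je(n-j),\\
\sigma(f(n))&=f(n)+\sum_j\mu_jh(n-j)-\sum_{j,j'}\mu_j\mu_{j'}e(n-j-j')-n\mu_nK .
\end{aligned}
\end{equation}
Let $X_0=M_1(\boldsymbol\lambda,0)\otimes N_1(\boldsymbol\eta)$, with generating vector again written $w$.

\begin{lemma}\label{lem:twist}
The spaces $X$ and $X_0$ can be identified so that the vectors $w$ correspond and $x\in\widehat{\mathfrak g}$ acts on $X$ as $\sigma(x)$ acts on $X_0$. In particular $X$ and $X_0$ have the same submodules. Moreover $\sigma(\mathcal P_{q,r})\subset\mathcal P_{N+1,r}$ for $q,r$ as in \eqref{eq:qr}.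
\end{lemma}

\begin{proof}
Let $a^*(n)$ act on $M_1(\boldsymbol\lambda,0)$ by the operator $a^*(n)+\mu_n$, and keep $a(n)$. This is a $W$-module whose generating vector has the eigenvalues $\boldsymbol\lambda,\boldsymbol\mu$, and the creation operators are unchanged. So the canonical map from $M_1(\boldsymbol\lambda,\boldsymbol\mu)$ sends the monomial basis to the monomial basis and is an isomorphism. Substituting $a^*+\mu$ for $a^*$ in \eqref{eq:wak}, with $\mu(z)=\sum_j\mu_jz^{-j}$, replaces $h$ by $h-2\mu a$ and $f$ by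
\[
f-2\mu\,{:}a^*a{:}-\mu^2a+k\,\partial\mu+\mu b=f+\mu h-\mu^2a+k\,\partial\mu .
\]
The coefficients of $z^{-n-1}$ are the right sides of \eqref{eq:sigma}. For the inclusion, let $m\ge q$, $p\ge r$, $1\le j,j'\le M$. Then $m\ge N+1$, $m-j\ge q-M\ge0$, $p-j\ge r-M\ge N+1$ and $p-j-j'\ge r-2M\ge0$.
\end{proof}

\subsection{Homogeneous parts}

Identify $X_0$ with the polynomial ring in the creation operators, $w$ being $1$. Write $a(n)=\tilde a(n)+\lambda_n$ and $b(n)=\tilde b(n)+\eta_n$ for all $n\in\mathbb Z$. Then $\tilde b(0)=0$ and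
\begin{equation}\label{eq:deriv}
\tilde a(l)=\frac{\partial}{\partial a^*(-l)}\ \ (l\ge0),\qquad a^*(j)=-\frac{\partial}{\partial a(-j)}\ \ (j\ge1),\qquad\tilde b(n)=2\kappa n\frac{\partial}{\partial b(-n)}\ \ (n\ge1).
\end{equation}
Let $h^{\rm hom}(m)$ and $f^{\rm hom}(m)$ be the expressions \eqref{eq:modes} with $\tilde a,\tilde b$ in place of $a,b$, and put $(a^*a^*)(s)=\sum_{i+j=s}a^*(i)a^*(j)$. Expanding \eqref{eq:modes} gives, on $X_0$,
\begin{equation}\label{eq:hom}
\begin{aligned}
h(m)&=h^{\rm hom}(m)-2\sum_{l=0}^N\lambda_l\,a^*(m-l)+\eta_m,\\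
f(m)&=f^{\rm hom}(m)-\sum_{l=0}^N\lambda_l\,(a^*a^*)(m-l)+\sum_{n=0}^P\eta_n\,a^*(m-n).
\end{aligned}
\end{equation}
Grade $X_0$ by \emph{energy}: the variables $a(-i),a^*(-i),b(-i)$ have energy $i$. Each of the operators $\tilde a(n)$, $a^*(n)$, $\tilde b(n)$, $h^{\rm hom}(n)$, $f^{\rm hom}(n)$, $(a^*a^*)(n)$ changes energy by $-n$. We call a finite sum of homogeneous operators of negative energy \emph{lowering}; such an operator kills $w$. The energy-zero part of $X_0$ is $\mathbb C[a^*(0)]w$, and
\begin{equation}\label{eq:zero}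
h^{\rm hom}(0)=-2\sum_{i\ge0}a^*(-i)\frac{\partial}{\partial a^*(-i)}+2\sum_{j\ge1}a(-j)\frac{\partial}{\partial a(-j)}
\end{equation}
is diagonal on monomials and kills $w$.

\subsection{Proof of Theorem~\ref{thm:answer}(b)}

A relation such as the one in Example~\ref{ex:small} shows that the canonical map is not an isomorphism. An isomorphism need not send $v$ to $w$, so we need an invariant that does not mention the generator. An operator $y$ on a space is \emph{locally finite} if every vector is killed by a nonzero polynomial in $y$. By \eqref{eq:pbw}, no element outside $\mathcal P_{q,r}$ acts locally finitely on $\widehat R(\psi)$. For $X$ the situation is different.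

\begin{proposition}\label{prop:locfin}
There is an element $y\in\widehat{\mathfrak g}$, $y\notin\mathcal P_{N+1,r}$, that acts locally finitely on $X_0$ and satisfies $yw\in\mathbb Cw$.
\end{proposition}

\begin{proof}
\emph{Let $P\le N$} and take $y=f(N+1)$. Since $M\ge1$, we have $N+1<M+N+1\le r$, so $y\notin\mathcal P_{N+1,r}$. In \eqref{eq:hom} the indices $N+1$, $N+1-l$ and $N+1-n$ are all positive, so $y$ is lowering. Energy is nonnegative, hence $y$ is locally nilpotent, and $yw=0$.

\emph{Let $P\ge N+1$.} Now $f(P)=\eta_Pa^*(0)+(\text{lowering})$, and multiplication by $a^*(0)$ is not locally finite. It is canceled by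
\[
h(N)=-2\lambda_Na^*(0)+\eta_N+\delta_{N,0}h^{\rm hom}(0)+(\text{lowering}),
\]
which is where $\lambda_N\ne0$ enters. Take $y=f(P)+\gamma h(N)$ with $\gamma=\eta_P/(2\lambda_N)$. Since $P<r$, we have $y\notin\mathcal P_{N+1,r}$, and
\[
y=\gamma\eta_N+\gamma\,\delta_{N,0}h^{\rm hom}(0)+(\text{lowering}),
\]
so $yw=\gamma\eta_Nw$. Let $F_d$ be the span of the monomials of energy at most $d$. Then $y$ preserves $F_d$ and is diagonalizable on $F_d/F_{d-1}$ by \eqref{eq:zero}. So for $u\in F_d$ there is a polynomial $g\ne0$ with $g(y)u\in F_{d-1}$. By induction on $d$, a nonzero polynomial in $y$ kills $g(y)u$, and therefore a nonzero polynomial in $y$ kills $u$.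
\end{proof}

Let $y$ be as in the proposition. By Lemma~\ref{lem:twist}, $\sigma^{-1}(y)$ acts locally finitely on $X$ and does not lie in $\mathcal P_{q,r}$, so it does not act locally finitely on $\widehat R(\psi)$. The two modules are not isomorphic, and Theorem~\ref{thm:answer} is proved.

\begin{remark}
The element $\sigma^{-1}(y)$ lies in $\mathfrak s$ but not in $\mathcal P_{q,r}$, so $\mathcal P_{q,r}$ is always smaller than the stabilizer of $\mathbb Cw$. In Example~\ref{ex:small}, $y=f(1)$, and \eqref{eq:sigma} with $-\mu$ in place of $\mu$ gives $\sigma^{-1}(y)=f(1)-\mu h(0)-\mu^2e(-1)+\mu K$.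
\end{remark}

\section{Irreducibility of $X$: inverting $e(z)$}\label{sec:irr}

In this section $\kappa\ne0$, and by Lemma~\ref{lem:twist} we work with $X_0$. The difficulty is the cubic field $f(z)$. We shall rewrite it in terms of $e$, $h$, the inverse of $e$, and one further field commuting with all three.

\subsection{A model with zero modes only}\label{sub:toy}

Let $\lambda\ne0$ and $\eta\in\mathbb C$. On $\mathbb C[a^*]$ put $a=\lambda+d/da^*$ and
\[
e=a,\qquad h=-2a^*a+\eta,\qquad f=-a^{*2}a+\eta a^* .
\]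
By \eqref{eq:hom}, this is the action of $e(0),h(0),f(0)$ on the energy-zero part of $X_0$ when $N=P=0$. The operator $a$ is $\lambda$ plus a locally nilpotent operator. So it has an inverse $G$, given on each vector by a finite geometric series, and every $a$-stable subspace is $G$-stable. With $J=a^*a=\frac12(\eta-h)$ we have $a^{*2}a^2=J^2-J$, and therefore
\begin{equation}\label{eq:toy}
fa=J(\eta+1-J)=\tfrac14\eta(\eta+2)-\tfrac14h(h+2).
\end{equation}
Thus $a^*=JG$ and $f=\frac14\eta(\eta+2)\,G-\frac14h(h+2)\,G$. A subspace stable under $e$ and $h$ is stable under $G$, $J$, $a^*$ and $d/da^*$, so the module is irreducible. In the affine case both formulas survive, but the number $\frac14\eta(\eta+2)$ becomes a Virasoro field acting on a separate tensor factor, and this factor decides irreducibility.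

\subsection{Calculus of fields}

A \emph{field} on a space $V$ is a series $x(z)=\sum_nx_nz^{-n-1}$ with $x_n\in\operatorname{End}V$ and $x_nu=0$ for each $u\in V$ and $n\gg0$. Thus $a_n=a(n)$, $b_n=b(n)$, $h_n=h(n)$, but $a^*_n=a^*(n+1)$. Fields $x,y$ are \emph{local} if $(z_1-z_2)^j[x(z_1),y(z_2)]=0$ for some $j$. For $n\in\mathbb Z$ the $n$-th product is the field
\begin{equation}\label{eq:nth}
(x_{(n)}y)(z)=\sum_{j\ge0}\binom nj\Bigl((-z)^j\,x_{n-j}\,y(z)-(-z)^{n-j}\,y(z)\,x_j\Bigr).
\end{equation}
For $n=-1$ it is the normally ordered product; on the free fields, $a^*_{(-1)}a={:}a^*a{:}$ and $a^*_{(-1)}(a^*_{(-1)}a)={:}a^{*2}a{:}$. By Li's theorem \cite{Li}, a set of pairwise local fields on $V$ generates a vertex algebra $\mathcal V$ of fields, with the products \eqref{eq:nth}, the identity field $1$ as vacuum and the derivation $\partial=d/dz$. We use the following rules, for $x,y\in\mathcal V$; in (F2) and (F3) the symbol $x_{(n)}$ denotes the operator $g\mapsto x_{(n)}g$ on $\mathcal V$.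
\begin{enumerate}
\item[(F1)] $x_{(-1)}1=x$, $x_{(n)}1=0$ for $n\ge0$, $(\partial x)_{(n)}y=-n\,x_{(n-1)}y$, and $\partial$ is a derivation of every product.
\item[(F2)] $[x_m,y(z)]=\sum_{j\ge0}\binom mjz^{m-j}(x_{(j)}y)(z)$. The fields $x,y$ commute if and only if $x_{(j)}y=0$ for all $j\ge0$, and then $x_{(m)}$ and $y_{(n)}$ commute.
\item[(F3)] $(x_{(-1)}y)_{(n)}=\sum_{j\ge0}\bigl(x_{(-1-j)}y_{(n+j)}+y_{(n-1-j)}x_{(j)}\bigr)$.
\item[(F4)] $x_{(-1)}y=\sum_{j\ge0}\frac{(-1)^j}{j!}\,\partial^j\bigl(y_{(j-1)}x\bigr)$.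
\item[(F5)] A subspace of $V$ stable under the coefficients of $x$ and $y$ is stable under those of $x_{(n)}y$ and $\partial x$; an operator commuting with the coefficients of $x$ and $y$ commutes with those of $x_{(n)}y$ and $\partial x$. Both follow from \eqref{eq:nth}, whose coefficients are finite sums on each vector.
\item[(F6)] If $x,y$ commute, then the powers of both variables in $x(z_1)y(z_2)u$ are bounded below, so one may set $z_1=z_2$; the result $xy$ equals $x_{(-1)}y$. Pairwise commuting fields generate a commutative associative algebra under this product.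
\end{enumerate}

\subsection{The inverse of $a(z)$}

Let $A_-=\mathbb C[a(-1),a(-2),\dots]$. On $X_0$ write $a(z)=D(z)+\tilde a_+(z)$, where $\tilde a_+(z)=\sum_{l\ge0}\tilde a(l)z^{-l-1}$ and
\[
D(z)=\sum_{i=0}^N\lambda_iz^{-i-1}+\sum_{i\ge1}a(-i)z^{i-1}\ \in\ z^{-N-1}\bigl(\lambda_N+zA_-[[z]]\bigr).
\]
Since $\lambda_N\ne0$, the series $D$ is invertible in $A_-((z))$; it plays the role of $\lambda$ in the model, and $\tilde a_+$ that of $d/da^*$.

\begin{lemma}\label{lem:G}
The series $G(z)=\sum_{s\ge0}(-1)^sD(z)^{-s-1}\tilde a_+(z)^s$ is a field on $X_0$ with the following properties.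
\begin{enumerate}
\item[(i)] A subspace stable under all $a(n)$ is stable under the coefficients of $G$, and an operator commuting with all $a(n)$ commutes with the coefficients of $G$.
\item[(ii)] $a(z)G(z)=1$.
\item[(iii)] $[a^*(n),G(z)]=z^{n-1}G(z)^2$ for all $n\in\mathbb Z$.
\end{enumerate}
\end{lemma}

\begin{proof}
Let $Z_{L,d}\subset X_0$ be the space of vectors killed by all $\tilde a(l)$ with $l>L$ and by all products of $d+1$ operators $\tilde a(l)$ with $l\ge0$. By \eqref{eq:deriv}, any finite set of vectors lies in some $Z_{L,d}$, and $Z_{L,d}$ is stable under all $a(n)$ because these commute. In the commutative ring $\mathcal L=\mathbb C[a(n):n\in\mathbb Z]((z))$ put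
\[
\epsilon=\sum_{l=0}^L\bigl(a(l)-\lambda_l\bigr)z^{-l-1},\qquad a'=D+\epsilon,\qquad G'=\sum_{s=0}^{d+1}(-1)^sD^{-s-1}\epsilon^s .
\]
On $Z_{L,d}$ the series $a$ and $G$ act as $a'$ and $G'$, and $\epsilon^{d+1}$ acts as $0$. So $G$ is a field, and each of its coefficients agrees on $Z_{L,d}$ with a polynomial in the $a(n)$. This gives the first part of (i); for the second, given an operator $\phi$ and a vector $u$, choose $Z_{L,d}$ containing $u$ and $\phi u$. In particular $G$ commutes with $a$ and with itself, so the products in (ii) and (iii) are defined by (F6). The telescoping identity $a'G'=1\pm D^{-d-2}\epsilon^{d+2}$ gives (ii).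

For (iii), choose $L\ge-n$ and $d$ with $u,\,a^*(n)u\in Z_{L,d}$. The commutator with $a^*(n)$ is the derivation $\delta$ of $\mathcal L$ with $\delta(a(m))=-\delta_{m+n,0}$, so $\delta(a')=-z^{n-1}$ and $[a^*(n),G(z)]u=\delta(G')u$. Applying $\delta$ to the telescoping identity gives $a'\delta(G')\equiv z^{n-1}G'$ modulo $\epsilon^{d+1}$, and multiplying by $G'$ gives $\delta(G')\equiv z^{n-1}G'^2$.
\end{proof}

By (iii), $[a^*(z_1),G(z_2)]=G(z_2)^2\sum_nz_1^{-n}z_2^{n-1}$, which is killed by $z_1-z_2$. By (i), $G$ commutes with $a$, $b$, $G$. So $a,a^*,b,G$ are pairwise local and generate a vertex algebra $\mathcal V$ of fields on $X_0$, which contains $e=a$, $h$ and $f$. By (F2) and (F6),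
\begin{equation}\label{eq:prod}
a_{(-1)}G=1,\qquad a_{(0)}a^*=1,\qquad a^*_{(0)}a=-1,\qquad a^*_{(0)}G=G^2,
\end{equation}
and all other products $x_{(j)}y$ with $j\ge0$, $x\in\{a,a^*\}$, $y\in\{a,a^*,G\}$ vanish.

\subsection{The Virasoro field}

Put $J=a^*_{(-1)}a$, so that $h=-2J+b$. Put also $\rho=G\,\partial a$, the logarithmic derivative of $a$, and $\rho(z)=\sum_n\rho(n)z^{-n-1}$. It lies in the commutative algebra generated by $a$ and $G$, and it commutes with $b$. Differentiating $aG=1$ gives $\partial G=-G^2\partial a=-\rho G$.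

\begin{lemma}\label{lem:ident}
The following identities hold:
\begin{gather}
a^*=(J-\rho)_{(-1)}G,\label{eq:astar}\\
f=(b-J)_{(-1)}a^*+(\kappa-1)\,\partial a^*,\label{eq:f1}\\
[h(m),\rho(z)]=2mz^{m-1},\qquad[a^*(m),\rho(z)]=-\partial_z\bigl(z^{m-1}G(z)\bigr).\label{eq:rho}
\end{gather}
\end{lemma}

\begin{proof}
By (F3) and \eqref{eq:prod}, $J_{(n)}G=\sum_{j\ge0}a^*_{(-1-j)}a_{(n+j)}G+a_{(n-1)}G^2$. For $n=-1$ only $j=0$ contributes to the sum, and $a_{(-2)}G^2=(\partial a)G^2$ by (F1). So $J_{(-1)}G=a^*+\rho G$, which is \eqref{eq:astar}. For $n\ge0$ the sum vanishes, so $J_{(0)}G=aG^2=G$ and $J_{(n)}G=0$ for $n\ge1$.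

In the same way, $J_{(n)}a^*=\sum_{j\ge0}a^*_{(-1-j)}a_{(n+j)}a^*$ for $n\ge0$; this is $a^*$ for $n=0$ and $0$ for $n\ge1$. By (F4), ${:}a^{*2}a{:}=a^*_{(-1)}J=J_{(-1)}a^*-\partial a^*$. Inserting this in \eqref{eq:wak} gives \eqref{eq:f1}, as $k+1=\kappa-1$.

By (F2) and the values of $J_{(n)}G$, we have $[h(m),G(z)]=-2z^mG(z)$; also $[h(m),a(z)]=2z^ma(z)$ and $[a^*(m),a(z)]=-z^{m-1}$. We expand the commutator with $G(z_1)\,\partial a(z_2)$ by the Leibniz rule and set $z_1=z_2$, which (F6) allows since all resulting fields commute: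
\begin{align*}
[h(m),\rho(z)]&=-2z^mG\,\partial a+2G\,\partial_z(z^ma)=2mz^{m-1}Ga=2mz^{m-1},\\
[a^*(m),\rho(z)]&=z^{m-1}G^2\partial a-G\,\partial_zz^{m-1}=-\partial_z\bigl(z^{m-1}G\bigr).\qedhere
\end{align*}
\end{proof}

In the model, $\eta$ is a number and commutes with $e$ and $h$. Its affine counterpart $b$ commutes with $a$ but not with $h$, since $[h(m),b(z)]=2\kappa mz^{m-1}$. By \eqref{eq:rho} the field $\kappa\rho$ has the same commutator with $h(m)$. So we put
\[
\beta=b-\kappa\rho,\qquad\beta(z)=\sum_n\beta(n)z^{-n-1}.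
\]
Then $\beta$ commutes with $a,h,G,\rho$, and $[\beta(m),\beta(n)]=[b(m),b(n)]=2\kappa m\,\delta_{m+n,0}$ because $\rho$ commutes with $b$ and $\rho$. Let $\mathcal U\subset\mathcal V$ be the vertex subalgebra generated by $a,h,G$; it contains $\rho$, and by (F5) all its fields commute with $\beta$.

\begin{proposition}\label{prop:T}
Let $T=\frac1{4\kappa}\beta_{(-1)}\beta+\frac{\kappa-1}{2\kappa}\,\partial\beta$. Then $f=\kappa\,T_{(-1)}G+\Phi$ with $\Phi\in\mathcal U$. A subspace of $X_0$ is a $\widehat{\mathfrak g}$-submodule if and only if it is stable under the coefficients of $a$, $h$ and $T$.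
\end{proposition}

\begin{proof}
Since $J=\frac12(b-h)$ and $b=\beta+\kappa\rho$, we have $b-J=\frac12\beta+Y$ and $J-\rho=\frac12\beta+Y'$ with
\[
Y=\tfrac12(\kappa\rho+h),\qquad Y'=\tfrac12\bigl((\kappa-2)\rho-h\bigr),\qquad Y+Y'=(\kappa-1)\rho,
\]
and $Y,Y'\in\mathcal U$. By \eqref{eq:astar}, $a^*=\frac12\beta_{(-1)}G+Y'_{(-1)}G$. Since $Y_{(-1)}$ commutes with $\beta_{(-1)}$ by (F2), and $\partial G=-\rho_{(-1)}G$,
\begin{align*}
(b-J)_{(-1)}a^*&=\tfrac14\beta_{(-1)}\beta_{(-1)}G+\tfrac12\beta_{(-1)}(Y+Y')_{(-1)}G+Y_{(-1)}Y'_{(-1)}G,\\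
\partial a^*&=\tfrac12(\partial\beta)_{(-1)}G-\tfrac12\beta_{(-1)}\rho_{(-1)}G+(\partial Y')_{(-1)}G-Y'_{(-1)}\rho_{(-1)}G .
\end{align*}
In \eqref{eq:f1} the two terms linear in $\beta_{(-1)}$ cancel because $Y+Y'=(\kappa-1)\rho$. Moreover $\beta_{(-1)}\beta_{(-1)}G=(\beta_{(-1)}\beta)_{(-1)}G$ by (F3), since $\beta_{(j)}G=0$ for $j\ge0$. This gives the formula, with
\[
\Phi=Y_{(-1)}Y'_{(-1)}G+(\kappa-1)\bigl((\partial Y')_{(-1)}G-Y'_{(-1)}\rho_{(-1)}G\bigr).
\]
As $T$ commutes with $a$, we have $a_{(-1)}T_{(-1)}G=T_{(-1)}a_{(-1)}G=T$, that is, $T=\kappa^{-1}a_{(-1)}(f-\Phi)$. A subspace stable under $a$ and $h$ is stable under $G$ by Lemma~\ref{lem:G}(i), hence under $\Phi$ by (F5). By the two formulas and (F5), it is stable under $f$ if and only if it is stable under $T$.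
\end{proof}

Write $T(z)=\sum_mT(m)z^{-m-2}$, so that
\begin{equation}\label{eq:Tm}
T(m)=\frac1{4\kappa}\sum_{i+j=m}{:}\beta(i)\beta(j){:}-\frac{\kappa-1}{2\kappa}(m+1)\beta(m).
\end{equation}
These operators satisfy the Virasoro relations
\[
[T(m),T(n)]=(m-n)T(m+n)+\tfrac c{12}(m^3-m)\delta_{m+n,0},\qquad c=13-6\kappa-6\kappa^{-1}.
\]
Indeed, put $\alpha=\beta/\sqrt{2\kappa}$, so that $[\alpha(m),\alpha(n)]=m\delta_{m+n,0}$, and $\nu=(\kappa-1)/\sqrt{2\kappa}$. Then $T(m)=T^0(m)-\nu(m+1)\alpha(m)$, where the operators $T^0(m)=\frac12\sum{:}\alpha(i)\alpha(m-i){:}$ satisfy the Virasoro relations with central charge $1$ and $[T^0(m),\alpha(n)]=-n\alpha(m+n)$. The cross terms in $[T(m),T(n)]$ add up to $-\nu(m-n)(m+n+1)\alpha(m+n)$, as required, and the bracket of the two $\alpha$-terms is $-\nu^2(m^3-m)\delta_{m+n,0}$. So $c=1-12\nu^2=1-6(\kappa-1)^2/\kappa$.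

\subsection{Splitting off the Heisenberg field $\beta$}

Since $T$ is built from $\beta$ while $a$ and $h$ commute with $\beta$, we want to write $X_0$ as a tensor product in which $\beta$ sees only the first factor. This rests on the standard theorem on Heisenberg modules \cite[Theorem~1.7.3]{FLM}; we include the short proof of the form we use.

\begin{lemma}\label{lem:heis}
Let $x_n,p_n$ $(n\ge1)$ be operators on $V$ with $[p_m,x_n]=\delta_{m,n}$ and $[x_m,x_n]=[p_m,p_n]=0$. Assume that for each $u\in V$ only finitely many monomials $p^\alpha=\prod_np_n^{\alpha_n}$ do not kill $u$. Let $\Omega=\bigcap_n\ker p_n$. Then the map $\mathbb C[x_1,x_2,\dots]\otimes\Omega\to V$, $g\otimes\omega\mapsto g\omega$, is bijective.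
\end{lemma}

\begin{proof}
If $\sum_\gamma x^\gamma\omega_\gamma=0$ with $\omega_\gamma\in\Omega$ not all zero, choose $\gamma$ of maximal total degree with $\omega_\gamma\neq0$; applying $p^\gamma$ gives $\gamma!\,\omega_\gamma=0$, a contradiction. For surjectivity let $\Pi=\sum_\gamma(-1)^{|\gamma|}x^\gamma p^\gamma/\gamma!$, a finite sum on each vector. From $p_nx_n^j=x_n^jp_n+jx_n^{j-1}$ the sum $p_n\Pi$ telescopes to $0$, so $\Pi V\subset\Omega$. In $\sum_\alpha x^\alpha\,\Pi\,p^\alpha/\alpha!$ the coefficient of $x^\tau p^\tau$ is $\sum_{\alpha+\gamma=\tau}(-1)^{|\gamma|}/(\alpha!\gamma!)=\delta_{\tau,0}$ by the binomial theorem. Hence $u=\sum_\alpha x^\alpha\,\Pi(p^\alpha u)/\alpha!$.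
\end{proof}

Put $\eta'_n=\eta_n+\kappa(N+1)\delta_{n,0}$ and $\tilde\beta(n)=\beta(n)-\eta'_n$. We regard $N_1(\boldsymbol\eta')=\mathbb C[\beta(-1),\beta(-2),\dots]$ as a module for the $\beta(n)$, and for the $T(n)$ through \eqref{eq:Tm}.

\begin{proposition}\label{prop:split}
Let $\Omega=\{u\in X_0:\tilde\beta(n)u=0\text{ for all }n\ge1\}$. Then $X_0=N_1(\boldsymbol\eta')\otimes\Omega$, and the $\widehat{\mathfrak g}$-submodules of $X_0$ are exactly the spaces $N'\otimes\Omega$ with $N'\subset N_1(\boldsymbol\eta')$ stable under all $T(n)$. In particular $X$ is irreducible if and only if $N_1(\boldsymbol\eta')$ is irreducible under the $T(n)$.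
\end{proposition}

\begin{proof}
\emph{The action on $w$.} On $A_-w$ the series $\tilde a_+$ vanishes, so $a$ and $G$ act as multiplication by $D$ and $D^{-1}$. As $D$ begins with $\lambda_Nz^{-N-1}$,
\[
\rho(z)w=D^{-1}\partial D\,w\in\bigl(-(N+1)z^{-1}+A_-[[z]]\bigr)w .
\]
Hence $\beta(n)w=\eta'_nw$ for $n\ge0$.

\emph{The tensor decomposition.} We have $[\beta(n),a(m)]=0$ and $[\beta(n),b(m)]=2\kappa n\delta_{m+n,0}$. Taking the coefficient of $z^{-n-1}$ in \eqref{eq:rho} gives $[\beta(n),a^*(m)]=\kappa[a^*(m),\rho(n)]=\kappa n\,G_{n+m-2}$. All three commutators vanish for $n=0$, so $\beta(0)=\eta'_0$ on $X_0$; and all three commute with every $\beta(n')$. Let $u=g_1\cdots g_dw$ with creation operators $g_i$. Move a product of $d+1$ operators $\tilde\beta(n)$, $n\ge1$, through $g_1\cdots g_d$. In each resulting term, either some $g_i$ is replaced by an iterated commutator with two of them, which is zero, or one of them reaches $w$ and kills it. So such products kill $u$. Also $\tilde\beta(n)u=0$ for $n\gg0$, because $\beta$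 is a field and $\eta'_n=0$ for $n>P$. Lemma~\ref{lem:heis} applies to $x_n=\beta(-n)$, $p_n=\tilde\beta(n)/(2\kappa n)$. The $\beta(n)$ and $T(n)$ act on the first factor. The $a(n)$ and $h(n)$ commute with $\beta$, so they preserve $\Omega$ and act on the second factor.

\emph{$\Omega$ is irreducible under the $a(n)$ and $h(n)$.} Let $0\ne\Omega'\subset\Omega$ be stable. Then $N_1(\boldsymbol\eta')\otimes\Omega'$ is stable under $a,h,\beta$, hence under $G$, $\rho$, $b=\beta+\kappa\rho$, $J=\frac12(b-h)$ and, by \eqref{eq:astar}, $a^*$. Since $\kappa\ne0$, formulas \eqref{eq:deriv} show that this subspace of the polynomial ring $X_0$ is stable under all partial derivatives and under multiplication by all variables. So it is $X_0$, and $\Omega'=\Omega$.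

\emph{The submodules.} Let $\mathcal A$ be the algebra of operators on $\Omega$ generated by the $a(n)$ and $h(n)$. By Lemma~\ref{lem:schur} the simple $\mathcal A$-module $\Omega$ has only scalar endomorphisms. The Jacobson density theorem then says that for linearly independent $\omega_1,\dots,\omega_j\in\Omega$ and arbitrary $\omega_1',\dots,\omega_j'\in\Omega$ there is $g\in\mathcal A$ with $g\omega_i=\omega_i'$. Let $Z\subset X_0$ be stable under $a$ and $h$, and let $\sum_iu_i\otimes\omega_i\in Z$ with the $\omega_i$ independent. Choosing $g$ to kill all $\omega_i$ but one shows $u_i\otimes\Omega\subset Z$ for each $i$. So $Z=N'\otimes\Omega$ with $N'=\{u:u\otimes\Omega\subset Z\}$, and $Z$ is stable under $T$ if and only if $N'$ is. Proposition~\ref{prop:T} and Lemma~\ref{lem:twist} finish the proof.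
\end{proof}

\subsection{The Virasoro module $N_1(\boldsymbol\eta')$}

Give $\beta(-n)$ energy $n$ and let $1\in N_1(\boldsymbol\eta')$ be the generating vector. On $N_1(\boldsymbol\eta')$ we have $\tilde\beta(0)=0$ and $\tilde\beta(n)=2\kappa n\,\partial/\partial\beta(-n)$ for $n\ge1$. Substituting $\beta(n)=\tilde\beta(n)+\eta'_n$ in \eqref{eq:Tm} gives
\begin{equation}\label{eq:Texp}
T(m)=\tau_m+\frac1{2\kappa}\sum_{i=0}^P\eta'_i\,\tilde\beta(m-i)+T^{\rm hom}(m),
\end{equation}
where $\tau_m$ is a scalar and $T^{\rm hom}(m)$ is \eqref{eq:Tm} with $\tilde\beta$ in place of $\beta$. The operator $\tilde\beta(m-i)$ changes energy by $i-m$, and $T^{\rm hom}(m)$ by $-m$.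

\medskip\noindent\emph{The case $P\ge1$.} Here $\eta'_P=\eta_P\ne0$ and $-m<P-m$, so one linear term dominates:
\[
T(m)=\tau_m+\frac{\eta_P}{2\kappa}\,\tilde\beta(m-P)+(\text{terms changing energy by less than }P-m).
\]
Let $N'\ne0$ be stable under the $T(n)$, and choose $0\ne u\in N'$ whose top component $u_d$ has the smallest possible energy $d$. If $d>0$, then $u_d$ is a nonconstant polynomial, so $\tilde\beta(n)u_d\ne0$ for some $n\ge1$. Then $(T(P+n)-\tau_{P+n})u\in N'$ has top component $\frac{\eta_P}{2\kappa}\tilde\beta(n)u_d\neq0$ of energy $d-n<d$, a contradiction. So $1\in N'$. Suppose that $N'$ contains everything of energy less than $d$, where $d\ge1$. A monomial of energy $d$ has the form $\beta(-n)u$ with $n\ge1$ and $u$ a monomial of energy $d-n$, and $T(P-n)u\in N'$ equals $\frac{\eta_P}{2\kappa}\beta(-n)u$ plus terms of energy less than $d$. By induction $N'=N_1(\boldsymbol\eta')$, and $X$ is irreducible.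

\medskip\noindent\emph{The case $P=0$.} Now no term dominates; instead $T(m)$ is homogeneous of energy $-m$. With $s=\eta'_0=\eta_0+\kappa(N+1)$, formula \eqref{eq:Tm} gives $T(m)1=0$ for $m\ge1$ and $T(0)1=\Delta\cdot1$, where
\[
\Delta=\frac{s^2}{4\kappa}-\frac{(\kappa-1)s}{2\kappa}=\frac{(s-\kappa+1)^2-(\kappa-1)^2}{4\kappa}=\frac{(\eta_0+1+\kappa N)^2-(\kappa-1)^2}{4\kappa}.
\]
Let $M(c,\Delta)$ be the Verma module, the universal Virasoro module of central charge $c$ generated by such a vector. It has the basis $T(-n_1)\cdots T(-n_j)1$ with $n_1\ge\dots\ge n_j\ge1$, so its part of degree $d=\sum n_i$ has dimension equal to the number of partitions of $d$. The energy-$d$ part of $N_1(\boldsymbol\eta')$ has the same dimension, and the canonical map $M(c,\Delta)\to N_1(\boldsymbol\eta')$ is nonzero and preserves degrees. If $M(c,\Delta)$ is irreducible, the map is injective; if $N_1(\boldsymbol\eta')$ is irreducible, it is surjective. In either case it is bijective by the equality of dimensions. So $N_1(\boldsymbol\eta')$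 is irreducible if and only if $M(c,\Delta)$ is. By the Kac determinant formula (Kac; Feigin--Fuchs), for $c=13-6\kappa-6\kappa^{-1}$ the module $M(c,\Delta)$ is reducible if and only if
\[
\Delta=\frac{(m-n\kappa)^2-(\kappa-1)^2}{4\kappa}\qquad\text{for some integers }m,n\ge1,
\]
that is, $\eta_0+1+\kappa N=\pm(m-n\kappa)$. This is the criterion of Theorem~\ref{thm:irr}. For $\eta_0=-(N+1)\kappa$ it holds with $m=n=1$, since $\eta_0+1+\kappa N=1-\kappa$. (Directly: $s=0$, so $T(0)1=0$ and $T(-1)1=\frac s{2\kappa}\beta(-1)=0$.)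

Finally, if $X$ is irreducible, the nonzero map $\widehat R(\psi)\to X$ is surjective, and it is not injective by Theorem~\ref{thm:answer}. Theorem~\ref{thm:irr} is proved.

\begin{remark}
The hypothesis $k\ne-2$ cannot be dropped. If $\kappa=0$, then $b(-1)$ commutes with all modes of $a,a^*,b$, so $b(-1)X$ is a nonzero proper $\widehat{\mathfrak g}$-submodule of $X$.
\end{remark}

\section{Induction from the stabilizer}\label{sec:stab}

Here $k$ is arbitrary. By Lemma~\ref{lem:twist}, $\sigma$ maps the stabilizer of $\mathbb Cw$ for $X$ onto the stabilizer for $X_0$, compatibly with the characters. So $\sigma$ induces a bijection of the two induced modules that matches their submodules and their canonical maps. We may therefore replace $X$ by $X_0$; from now on $\mathfrak s$ and $\chi$ refer to $X_0$, and $\bar v$ denotes the generator of $\operatorname{Ind}_{\mathfrak s}^{\widehat{\mathfrak g}}\mathbb C_\chi$.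

For the canonical map to be bijective, the modes of $e,h,f$ must produce the variables $a(-n)$, $a^*(-i)$, $b(-n)$ freely. The modes $e(-n)$ give the $a(-n)$. By \eqref{eq:hom} and \eqref{eq:zero},
\begin{equation}\label{eq:hw}
h(N-t)w=-2\sum_{j=0}^t\lambda_{N-j}\,a^*(-t+j)w+\eta_{N-t}w\qquad(0\le t\le N),
\end{equation}
so the modes of $h$ give the $a^*(-i)$, and the variables $b(-n)$ must come from $f$. Now $f(m)w$ contains $\eta_Pa^*(m-P)w$, which is canceled by $h(m-P+N)$; this brings in $b(-1)$ for the first time when $m=P-N-1$. On the other hand, the quadratic term $a^*(0)^2$ appears in $f(m)w$ for the first time when $m=N$. As $m$ decreases, $b(-1)$ comes no later than $a^*(0)^2$ exactly when $P-N-1\ge N$. This is the threshold of Theorem~\ref{thm:stab}.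

\subsection{The case $P\le2N$: a quadratic relation}

For $N=P=0$, applying \eqref{eq:toy} to $w$ gives $\bigl(4\lambda_0f(0)+h(0)^2+2h(0)-\eta_0(\eta_0+2)\bigr)w=0$. In general there is a relation of the same shape. We have $f^{\rm hom}(N)w=0$: for $N\ge1$ the operator is lowering, and for $N=0$ its terms preserving $\mathbb C[a^*(0)]w$ are $-a^*(0)^2\tilde a(0)$ and $a^*(0)\tilde b(0)$. Also $(a^*a^*)(0)w=a^*(0)^2w$. So \eqref{eq:hom} gives
\[
f(N)w=-\lambda_Na^*(0)^2w+\sum_{s=0}^N\eta_{N+s}\,a^*(-s)w,
\]
where the sum stops at $s=N$ because $P-N\le N$. From \eqref{eq:modes}, $[h(N),a^*(0)]=-2a^*(N)$, and $a^*(N)w=\delta_{N,0}a^*(0)w$. With \eqref{eq:hw} for $t=0$,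
\begin{align*}
h(N)^2w&=-2\lambda_Na^*(0)h(N)w+4\lambda_N\delta_{N,0}\,a^*(0)w+\eta_Nh(N)w\\
&\in4\lambda_N^2\,a^*(0)^2w+\mathbb Ca^*(0)w+\mathbb Cw .
\end{align*}
Thus $\bigl(f(N)+\frac1{4\lambda_N}h(N)^2\bigr)w$ lies in the span of $w,a^*(0)w,\dots,a^*(-N)w$. The system \eqref{eq:hw} is triangular with diagonal entries $-2\lambda_N\ne0$, so this is also the span of $w,h(N)w,\dots,h(0)w$. Hence
\[
u=f(N)+\frac1{4\lambda_N}h(N)^2+\sum_{t=0}^N\theta_th(N-t)+\theta
\]
kills $w$ for suitable constants $\theta_t,\theta$. By \eqref{eq:hw}, $h(N)\notin\mathfrak s$, so $u\bar v\ne0$ by \eqref{eq:pbw}. The canonical map is nonzero and has a nonzero kernel. It is not an isomorphism, and the induced module is reducible.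

\subsection{The case $P\ge2N+1$: the stabilizer}

We cancel the linear terms of $f(m)$ systematically. Define $\gamma_s$, $s\ge0$, by
\begin{equation}\label{eq:gamma}
\eta_{P-j}=2\sum_{s=0}^j\gamma_s\lambda_{N-j+s}\qquad(j\ge0).
\end{equation}
The coefficient of $\gamma_j$ in the $j$-th equation is $2\lambda_N\ne0$, so the $\gamma_s$ exist, and $\gamma_0=\eta_P/(2\lambda_N)\ne0$. For $m\le P$ put
\[
y_m=f(m)+\sum_{s=0}^{P-m}\gamma_s\,h(m-P+N+s).
\]
In \eqref{eq:hom}, the coefficient of $a^*(m-P+j)$ in the linear part of $y_m$ receives $\eta_{P-j}$ from $f(m)$ and $-2\gamma_s\lambda_{N-j+s}$ from the $s$-th summand. For $j\le P-m$ all $s\le j$ occur, and the coefficient vanishes by \eqref{eq:gamma}. Therefore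
\begin{equation}\label{eq:ym}
\begin{aligned}
y_m=f^{\rm hom}(m)&-\sum_{l=0}^N\lambda_l(a^*a^*)(m-l)+\sum_{s=0}^{P-m}\gamma_sh^{\rm hom}(m-P+N+s)\\
&+(\text{scalar})+(\text{combination of the }a^*(t),\ t\ge1).
\end{aligned}
\end{equation}
If $P-N\le m\le P$, then $m\ge N+1$, $m-l\ge P-2N\ge1$ and $m-P+N+s\ge0$, so $y_mw\in\mathbb Cw$. By \eqref{eq:hom}, $h(n)w=\eta_nw$ for $n\ge N+1$ and $f(n)w=0$ for $n\ge P+1$. Hence $\mathfrak s$ contains
\[
\mathfrak s_0=\operatorname{span}\bigl\{K,\ e(n)\ (n\ge0),\ h(n)\ (n\ge N+1),\ f(n)\ (n\ge P+1),\ y_m\ (P-N\le m\le P)\bigr\}.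
\]
Replacing $f(m)$ by $y_m$ for $m\le P$ is a triangular change of basis of $\widehat{\mathfrak g}$, so a complement of $\mathfrak s_0$ has the basis
\begin{equation}\label{eq:compl}
y_{P-N-1-i}\ \ (i\ge0),\qquad h(N-i)\ \ (i\ge0),\qquad e(-n)\ \ (n\ge1).
\end{equation}

\begin{example}
Let $N=0$, $P=1$, $\lambda=\lambda_0$. Then $\gamma_0=\eta_1/(2\lambda)$, $\gamma_1=\eta_0/(2\lambda)$, and $y_0=f(0)+\gamma_0h(-1)+\gamma_1h(0)$. From
\begin{gather*}
f(0)w=\bigl(-\lambda a^*(0)^2+\eta_0a^*(0)+\eta_1a^*(-1)\bigr)w,\qquad h(0)w=\bigl(-2\lambda a^*(0)+\eta_0\bigr)w,\\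
h(-1)w=\bigl(b(-1)-2a^*(0)a(-1)-2\lambda a^*(-1)\bigr)w
\end{gather*}
we get $y_0w=\bigl(\gamma_0b(-1)-2\gamma_0a^*(0)a(-1)-\lambda a^*(0)^2+\gamma_1\eta_0\bigr)w$. We want $b(-1)$ to be the leading term. Energy alone is too coarse, since it does not distinguish $a^*(0)$ from a scalar in $h(0)w$. Giving $a^*$ a small extra weight repairs this, provided $a^*(0)^2$ stays below $b(-1)$; the term $a^*(0)a(-1)$ is then separated by its degree in $b$.
\end{example}

\subsection{The case $P\ge2N+1$: a triangular basis}

Grade $X_0$ by \emph{weight}: $\operatorname{wt}a(-n)=n-\frac14$, $\operatorname{wt}a^*(-n)=n+\frac14$, $\operatorname{wt}b(-n)=n$. All variables have positive weight. By \eqref{eq:deriv}, the operators $\tilde a(n)$, $a^*(n)$, $\tilde b(n)$ are homogeneous of weights $-n-\frac14$, $-n+\frac14$, $-n$ for all $n\in\mathbb Z$. Consequently $h^{\rm hom}(n)$, $f^{\rm hom}(n)$, $(a^*a^*)(n)$ have weights $-n$, $-n+\frac14$, $-n+\frac12$. The elements \eqref{eq:compl} act as finite sums of homogeneous operators, with the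 following top terms.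
\begin{itemize}
\item $e(-n)=a(-n)$.
\item $h(N-i)=-2\lambda_Na^*(-i)+(\text{weight}<i+\frac14)$. In \eqref{eq:hom} the terms with $l<N$ have weight at most $i-\frac34$, the term $h^{\rm hom}(N-i)$ has weight $i-N$, and the scalar has weight $0$.
\item $y_{P-N-1-i}=\gamma_0h^{\rm hom}(-1-i)+(\text{weight}<i+1)$. In \eqref{eq:ym} with $m=P-N-1-i$, the term $f^{\rm hom}(m)$ has weight $i+1-(P-N)+\frac14\le i+\frac14$; the term $(a^*a^*)(m-l)$ has weight at most $i+1+2N-P+\frac12\le i+\frac12$, by the hypothesis $P\ge2N+1$; the terms with $s\ge1$ have weight at most $i$; the scalar has weight $0$; and $a^*(t)$ with $t\ge1$ has negative weight.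
\end{itemize}
Order the basis \eqref{eq:compl} with the $y$'s first, then the $h$'s, then the $e$'s. The top-weight part of a product is the product of the top terms. So the vector
\begin{equation}\label{eq:mon}
\prod_\alpha y_{P-N-1-i_\alpha}\prod_\zeta h(N-j_\zeta)\prod_\iota e(-n_\iota)\,w
\end{equation}
given by an ordered monomial equals a nonzero multiple of
\[
\prod_\alpha h^{\rm hom}(-1-i_\alpha)\prod_\zeta a^*(-j_\zeta)\prod_\iota a(-n_\iota)\,w
\]
plus terms of lower weight. Next, $h^{\rm hom}(-1-i)$ is the sum of $b(-1-i)$ and an operator built from $a^*$ and $\tilde a$, which preserves the degree in the variables $b$. So \eqref{eq:mon} is a nonzero multiple of the monomial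
\[
\prod_\alpha b(-1-i_\alpha)\prod_\zeta a^*(-j_\zeta)\prod_\iota a(-n_\iota)\,w
\]
plus monomials for which the pair (weight, $b$-degree) is lexicographically smaller. Every monomial of $X_0$ arises in this way from exactly one ordered monomial. The pairs lie in the well-ordered set $\frac14\mathbb Z_{\ge0}\times\mathbb Z_{\ge0}$, so by induction the vectors \eqref{eq:mon} span $X_0$. They are linearly independent, because in a nontrivial relation the terms with the largest pair would give a relation among distinct monomials. Thus the vectors \eqref{eq:mon} form a basis of $X_0$.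

In particular $w$ and the vectors $yw$, with $y$ in \eqref{eq:compl}, are linearly independent. So no nonzero element of the complement lies in $\mathfrak s$, and $\mathfrak s=\mathfrak s_0$. The canonical map now sends the Poincar\'e--Birkhoff--Witt basis of $\operatorname{Ind}_{\mathfrak s}^{\widehat{\mathfrak g}}\mathbb C_\chi$ attached to \eqref{eq:compl} to the basis \eqref{eq:mon}, and it is an isomorphism. If moreover $k\ne-2$, then $X$ is irreducible by Theorem~\ref{thm:irr}, since $P\ge2N+1\ge1$. This completes the proof of Theorem~\ref{thm:stab}.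

\begin{thebibliography}{9}

\bibitem{ALZ}
Adamovi\'c, L\"u, Zhao,
\emph{Whittaker modules for the affine Lie algebra $A_1^{(1)}$},
Adv. Math. 289 (2016).

\bibitem{AP}
Dra\v{z}en Adamovi\'c, Veronika Pedi\'c Tomi\'c,
\emph{Irreducibility of Certain $\widehat{\mathfrak{sl}}_2$-Modules of Wakimoto Type},
arXiv:2512.02718 (2025).

\bibitem{FLM}
Frenkel, Lepowsky, Meurman,
\emph{Vertex Operator Algebras and the Monster}.

\bibitem{Li}
Li,
\emph{Local systems of vertex operators, vertex superalgebras and modules},
J. Pure Appl. Algebra 109 (1996).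

\end{thebibliography}
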